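\title{Homological shift ideals of large powers of edge ideals: a counterexample}

\begin{abstract}
The $i$th homological shift ideal $\mathrm{HS}_i(L)$ of a monomial ideal $L$ is generated by the multidegrees of the minimal $i$th syzygies of $L$. For the edge ideal $I$ of a finite simple graph we study whether $\mathrm{HS}_i(I^{k+1})=I\cdot\mathrm{HS}_i(I^k)$ for all large $k$. The inclusion $\subseteq$ always holds for large $k$. The reverse inclusion can fail: for every $i\ge 4$ we give a connected graph on $i+3$ vertices for which it fails for every $k\ge 2$, over every field. The proof reduces the relevant multigraded Betti numbers to counting the connected components of small simplicial complexes.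
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $K$ be a field and $S=K[x_1,\dots,x_n]$ the polynomial ring with its $\mathbb{Z}^n$-grading. We identify a vector $\mathbf{a}\in\mathbb{N}^n$ with the monomial $\mathbf{x}^{\mathbf{a}}=x_1^{a(1)}\cdots x_n^{a(n)}$, so that for a $\mathbb{Z}^n$-graded module $M$ and a monomial $\beta$ the symbol $M_\beta$ denotes the component of $M$ in the multidegree of $\beta$.

Let $L\subset S$ be a monomial ideal with minimal $\mathbb{Z}^n$-graded free resolution $\cdots\to F_1\to F_0\to L\to 0$, where $F_i=\bigoplus_j S(-\mathbf{a}_{ij})$. The \emph{$i$th homological shift ideal} of $L$ is the monomial ideal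
\[
\mathrm{HS}_i(L)=\bigl(\mathbf{x}^{\mathbf{a}_{ij}} : j\bigr).
\]
Since the resolution is minimal, the shifts $\mathbf{a}_{ij}$ are the multidegrees in which $\operatorname{Tor}_i^S(K,L)$ is nonzero. Hence, for a monomial $\mu$,
\begin{equation}\label{eq:membership}
\mu\in\mathrm{HS}_i(L)\iff \operatorname{Tor}_i^S(K,L)_\beta\neq 0\ \text{ for some monomial } \beta \text{ dividing } \mu .
\end{equation}
The ideal $\mathrm{HS}_i(L)$ records where the minimal $i$th syzygies live, up to divisibility, and forgets how many there are. We have $\mathrm{HS}_0(L)=L$, and $\mathrm{HS}_i(L)=0$ exactly when $i$ exceeds the projective dimension of $L$. For $L=(x_1x_2,\,x_2x_3)$ the only syzygy is $x_3\cdot x_1x_2-x_1\cdot x_2x_3=0$, so $\mathrm{HS}_1(L)=(x_1x_2x_3)$.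

Let $G$ be a finite simple graph on the vertex set $\{1,\dots,n\}$. Its \emph{edge ideal} is $I(G)=(x_ix_j : \{i,j\}\text{ is an edge of }G)$. We identify vertices with variables and edges with the corresponding quadratic monomials. For $I=I(G)$ consider the equality
\begin{equation}\label{eq:main}
\mathrm{HS}_i(I^{k+1})=I\cdot\mathrm{HS}_i(I^k).
\end{equation}
If it holds for all $k\ge k_0$, then $\mathrm{HS}_i(I^k)=I^{k-k_0}\cdot\mathrm{HS}_i(I^{k_0})$ for these $k$, so the $i$th shifts of all large powers can be read off from a single power. For $i=0$ the equality reads $I^{k+1}=I\cdot I^k$. For $i=1$ it is known to hold for every graph and every $k\ge1$; we shall not use this. For star graphs it holds for all $i$ and all $k\ge1$ (Example~\ref{ex:star}). The following problem comes from Ficarra and Qureshi~\cite{FQ}.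

\begin{quote}
\emph{Is it true that for every finite simple graph $G$ and every $i>1$, the equality \eqref{eq:main} holds for $I=I(G)$ and all $k\gg0$?}
\end{quote}

The cases just listed suggest a positive answer, and so does the fact that one of the two inclusions follows from finite generation of the Rees algebra. The answer is nevertheless negative. For $r\ge1$ let $G_r$ be the connected graph on the $r+6$ vertices $z_1,\dots,z_r,q,x,y,a,b,c$ with edges
\[
qz_1,\ \dots,\ qz_r,\quad qx,\quad xy,\quad ya,\quad ab,\quad ac,\quad bc ;
\]
see Figure~\ref{fig:graph}.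

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=6mm}]
\node (z1) at (0,0.9) {$z_1$};
\node (zr) at (0,-0.9) {$z_r$};
\node[draw=none] at (0,0.1) {$\vdots$};
\node (q) at (1.4,0) {$q$};
\node (x) at (2.8,0) {$x$};
\node (y) at (4.2,0) {$y$};
\node (a) at (5.6,0) {$a$};
\node (b) at (7,0.9) {$b$};
\node (c) at (7,-0.9) {$c$};
\draw (z1)--(q)--(zr) (q)--(x) (y)--(a)--(b)--(c)--(a);
\draw[ultra thick] (x)--(y);
\end{tikzpicture}
\caption{The graph $G_r$: a path $q,x,y,a$ with $r$ leaves $z_1,\dots,z_r$ attached at $q$ and a triangle $a,b,c$ attached at $a$. Multiplication by the thick edge $xy$ leads from $\mathrm{HS}_{r+3}(I^k)$ to a monomial outside $\mathrm{HS}_{r+3}(I^{k+1})$, where $I$ is the edge ideal of $G_r$.}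
\label{fig:graph}
\end{figure}

\begin{theorem}\label{thm:main}
Let $K$ be any field.
\begin{enumerate}
\item[(1)] For every finite simple graph $G$ with edge ideal $I$ and every $i\ge0$, we have $\mathrm{HS}_i(I^{k+1})\subseteq I\cdot\mathrm{HS}_i(I^k)$ for all $k\gg0$.
\item[(2)] Let $i\ge4$, $r=i-3$ and $I=I(G_r)$. Then $I\cdot\mathrm{HS}_i(I^k)\not\subseteq\mathrm{HS}_i(I^{k+1})$ for all $k\ge2$.
\end{enumerate}
\end{theorem}

Thus for every $i\ge4$ the equality \eqref{eq:main} fails for the connected graph $G_{i-3}$ and every $k\ge2$, and for $k\gg0$ the ideal $\mathrm{HS}_i(I^{k+1})$ is properly contained in $I\cdot\mathrm{HS}_i(I^k)$. The smallest example here is $G_1$, with $7$ vertices and $7$ edges, for $i=4$. We do not decide whether the equality can fail for $i=2$ or $i=3$.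

Part (1) is proved in Section~\ref{sec:rees}. Section~\ref{sec:tools} turns multigraded Betti numbers of powers of edge ideals into homology of simplicial complexes. Section~\ref{sec:path} shows the mechanism behind part (2) on a path with six vertices and explains the shape of $G_r$, and Section~\ref{sec:proof} proves part (2). From now on $\operatorname{Tor}_i(K,-)$ means $\operatorname{Tor}_i^S(K,-)$.

\section{The inclusion that holds for large powers}\label{sec:rees}

To compare the shifts of consecutive powers, we assemble the vector spaces $\operatorname{Tor}_i(K,I^k)$ for all $k$ into one finitely generated module.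

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
For an edge $e$ let $u_e$ be its monomial. Let $T=S[Y_e : e\text{ an edge of }G]$, graded by $\mathbb{Z}^n\times\mathbb{Z}$ with $\deg x_j=(\deg x_j,0)$ and $\deg Y_e=(\deg u_e,1)$. The Rees algebra $\mathcal{R}=\bigoplus_{k\ge0}I^kt^k$ is the image of the graded $S$-algebra map $T\to S[t]$ with $Y_e\mapsto u_et$, so it is a cyclic graded $T$-module.

The Koszul complex of $x_1,\dots,x_n$ over $S$ is a free resolution of $K$. Tensoring it with $\mathcal{R}$ gives a complex of finitely generated graded $T$-modules with $T$-linear differentials, whose $i$th homology is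
\[
M=\operatorname{Tor}_i(K,\mathcal{R})=\bigoplus_{k\ge0}M_k,\qquad M_k=\operatorname{Tor}_i(K,I^k).
\]
Since $T$ is Noetherian, $M$ is a finitely generated graded $T$-module. It is annihilated by $x_1,\dots,x_n$, hence finitely generated over $T/(x_1,\dots,x_n)=K[Y_e]$. Let $k_0$ be such that $M$ is generated by homogeneous elements lying in $M_0,\dots,M_{k_0}$. For $k\ge k_0$ every element of $M_{k+1}$ is a combination of these generators whose coefficients are forms of positive degree in the $Y_e$, so $M_{k+1}=\sum_e Y_eM_k$. In a multidegree $\beta$ this reads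
\[
\operatorname{Tor}_i(K,I^{k+1})_\beta=\sum_{u_e\mid\beta}Y_e\cdot\operatorname{Tor}_i(K,I^k)_{\beta/u_e}.
\]
If the left side is nonzero, then $\beta/u_e\in\mathrm{HS}_i(I^k)$ for some edge $e$, and so $\beta\in I\cdot\mathrm{HS}_i(I^k)$. These $\beta$ generate $\mathrm{HS}_i(I^{k+1})$.
\end{proof}

The module $M$ also shows what the reverse inclusion asks for. If every $Y_e\colon M_k\to M_{k+1}$ is injective, then $\operatorname{Tor}_i(K,I^k)_\beta\ne0$ forces $\operatorname{Tor}_i(K,I^{k+1})_{u_e\beta}\neq0$, and so $I\cdot\mathrm{HS}_i(I^k)\subseteq\mathrm{HS}_i(I^{k+1})$. For $i=0$ this is the case: $M_k$ has the products of $k$ edges as a basis, and $Y_e$ sends distinct basis elements to distinct basis elements. A counterexample needs two things. First, some $Y_e$ must kill a class of some multidegree $g$, for arbitrarily large $k$. Second, because of \eqref{eq:membership}, the space $\operatorname{Tor}_i(K,I^{k+1})$ must vanish in \emph{every} multidegree dividing $u_eg$, and not only in $u_eg$ itself.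

\section{Multigraded Betti numbers as homology of simplicial complexes}\label{sec:tools}

\subsection*{Simplicial complexes}
A simplicial complex $\Delta$ on a finite set $V$ is a family of subsets of $V$, called faces, that is closed under taking subsets. An element $v\in V$ is a \emph{vertex} of $\Delta$ if $\{v\}\in\Delta$; this is not required of all elements of $V$. Reduced homology $\tilde H_j(\Delta)=\tilde H_j(\Delta;K)$ is the homology of the augmented chain complex, in which a face with $j+1$ elements has degree $j$. The complex without any face has no homology, and $\{\emptyset\}$ has only $\tilde H_{-1}=K$. If $\Delta$ has a vertex, then $\dim_K\tilde H_0(\Delta)$ is one less than the number of connected components of the graph formed by the vertices and the two-element faces of $\Delta$. We call $\Delta$ a \emph{cone with apex $v$} if $W\in\Delta$ implies $W\cup\{v\}\in\Delta$; all reduced homology of a cone vanishes.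

For $W\subseteq\{x_1,\dots,x_n\}$ let $x_W$ be the product of the variables in $W$, and let $\operatorname{supp}\beta$ be the set of variables dividing the monomial $\beta$. We use two textbook facts.

\begin{itemize}
\item[(A)] For a monomial ideal $L$ and a monomial $\beta$, let $K^\beta(L)=\{\tau\subseteq\operatorname{supp}\beta : \beta/x_\tau\in L\}$. Then $\operatorname{Tor}_i(K,L)_\beta\cong\tilde H_{i-1}(K^\beta(L))$ \cite[Theorem 1.34]{MS}.
\item[(B)] (Alexander duality.) For a simplicial complex $\Delta$ on a set $V$ with $N$ elements, let $\Delta^*=\{W\subseteq V: V\setminus W\notin\Delta\}$. Then $\tilde H_{i-1}(\Delta)\cong\tilde H^{N-i-2}(\Delta^*)$ \cite[Theorem 5.6]{MS}. As $K$ is a field, the right side has the same dimension as $\tilde H_{N-i-2}(\Delta^*)$.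
\end{itemize}

\begin{lemma}\label{lem:degree}
If $L$ is generated in degree $d$ and $\operatorname{Tor}_i(K,L)_\beta\ne0$, then $\deg\beta\ge d+i$.
\end{lemma}

\begin{proof}
By (A) the complex $K^\beta(L)$ has a face $\tau$ with $i$ elements, and $\beta/x_\tau\in L$ gives $\deg\beta-i\ge d$.
\end{proof}

\begin{example}\label{ex:star}
Let $G$ be the star with edges $qz_1,\dots,qz_r$, and let $\mathfrak{n}=(z_1,\dots,z_r)$, so that $I^k=q^k\mathfrak{n}^k$ and $\mathrm{HS}_i(I^k)=q^k\,\mathrm{HS}_i(\mathfrak{n}^k)$. Let $k\ge1$. The shifts of $\mathfrak{n}^k$ are monomials $\beta$ in the $z_j$, and $K^\beta(\mathfrak{n}^k)$ consists of all subsets of $\operatorname{supp}\beta$ with at most $\deg\beta-k$ elements. This skeleton of a simplex has $\tilde H_{i-1}\ne0$ exactly when $\deg\beta-k=i$ and $|\operatorname{supp}\beta|\ge i+1$. Hence $\mathrm{HS}_i(\mathfrak{n}^k)=\mathfrak{n}^{k-1}Q_i$, where $Q_i$ is generated by the squarefree monomials of degree $i+1$ in the $z_j$, and \eqref{eq:main} holds for all $i\ge0$ and $k\ge1$.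
\end{example}

We shall work with $i$ close to $|\operatorname{supp}\beta|$. Then (A) involves homology in high degree, while its Alexander dual involves only $\tilde H_0$ and $\tilde H_1$. For a monomial $\beta$ put
\[
V=\operatorname{supp}\beta,\qquad N=|V|,\qquad \omega=\beta/x_V,\qquad \Gamma_\beta(L)=\{W\subseteq V : \omega\,x_W\notin L\}.
\]
This notation is used throughout. For example, if $L=I(G)$ and $\beta$ is squarefree, then $\omega=1$ and $\Gamma_\beta(L)$ consists of the subsets of $V$ that are independent in $G$, that is, contain no edge.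

\begin{lemma}\label{lem:dual}
For every monomial ideal $L$, every monomial $\beta$ and every $i\ge0$,
\[
\dim_K\operatorname{Tor}_i(K,L)_\beta=\dim_K\tilde H_{N-i-2}(\Gamma_\beta(L)).
\]
\end{lemma}

\begin{proof}
For $W\subseteq V$ we have $\beta/x_{V\setminus W}=\omega x_W$, so $V\setminus W\notin K^\beta(L)$ if and only if $\omega x_W\notin L$. Thus $\Gamma_\beta(L)=K^\beta(L)^*$, and the claim follows from (A) and (B).
\end{proof}

\subsection*{Powers of edge ideals}
Let $I=I(G)$ and $s\ge1$. A monomial lies in $I^s$ if and only if it is divisible by a product of $s$ edges, repetitions allowed. In particular a monomial of degree less than $2s$ is not in $I^s$, and a monomial of degree $2s$ is in $I^s$ if and only if it equals a product of $s$ edges. For a set $A$ of vertices let $\mathcal{N}(A)$ be the set of vertices adjacent to some vertex of $A$, and let $\deg_A\mu$ be the sum of the exponents in $\mu$ of the variables in $A$. The next lemma is our test for non-membership in degree $2s$.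

\begin{lemma}\label{lem:count}
Let $\mu$ be a monomial of degree $2s$ and $A$ an independent set of $G$. If $\deg_A\mu>\deg_{\mathcal{N}(A)}\mu$, then $\mu\notin I^s$.
\end{lemma}

\begin{proof}
An edge $u$ has at most one end in $A$, and if it has one, its other end lies in $\mathcal{N}(A)$. So $\deg_Au\le\deg_{\mathcal{N}(A)}u$, and this inequality passes to products of edges.
\end{proof}

Deciding whether $\tilde H_1$ of a complex vanishes requires its triangles and the way they fit together, whereas $\tilde H_0$ only counts the components of a graph. A leaf of $G$ lets us pass from the first to the second.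

\begin{lemma}\label{lem:leaf}
Let $z$ be a vertex of $G$ whose only neighbor is $q$, and let $L=I^s$. Let $\beta$ be a monomial divisible by $z$ and $q$ but not by $q^2$, and assume $q\omega\notin L$. Put
\[
\Lambda_\beta(L)=\{W\subseteq V\setminus\{q\} : q\,\omega\,x_W\notin L\}.
\]
If $N=i+3$ and $\Lambda_\beta(L)$ has a vertex, then $\dim_K\operatorname{Tor}_i(K,L)_\beta$ is one less than the number of connected components of $\Lambda_\beta(L)$.
\end{lemma}

\begin{proof}
Write $\Gamma=\Gamma_\beta(L)$ and consider the subcomplexes
\[
\Gamma'=\{W\in\Gamma : q\notin W\},\qquad \Gamma''=\{W\in\Gamma : W\cup\{q\}\in\Gamma\}.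
\]
Both contain $\emptyset$, because $\{q\}\in\Gamma$ by assumption. A face containing $q$ lies in $\Gamma''$, so $\Gamma=\Gamma'\cup\Gamma''$, and $\Gamma'\cap\Gamma''=\Lambda_\beta(L)$ is the link of $q$ in $\Gamma$. The complex $\Gamma''$ is a cone with apex $q$.

We claim that $\Gamma'$ is a cone with apex $z$. Let $W\in\Gamma'$ with $z\notin W$, and suppose that a product $\pi$ of $s$ edges divides $\omega x_Wz$. As $q^2\nmid\beta$, we have $q\nmid\omega$, so $q\nmid\pi$. The only edge at $z$ is $qz$, so $z\nmid\pi$. Then $\pi$ divides $\omega x_W$, contradicting $W\in\Gamma$.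

The augmented chain complexes $\tilde C$ form a short exact sequence
\[
0\to \tilde C(\Gamma'\cap\Gamma'')\to \tilde C(\Gamma')\oplus \tilde C(\Gamma'')\to \tilde C(\Gamma)\to0 .
\]
The two cones have no homology, so the long exact sequence (Mayer--Vietoris) gives $\tilde H_1(\Gamma)\cong\tilde H_0(\Lambda_\beta(L))$. Since $N-i-2=1$, Lemma~\ref{lem:dual} finishes the proof.
\end{proof}

We call $\Lambda_\beta(L)$ the \emph{link} for short. Its vertices are the $s\in V\setminus\{q\}$ with $q\omega s\notin L$, and its edges are the pairs $\{s,t\}$, written $st$, with $q\omega st\notin L$.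

\section{The mechanism on a path with six vertices}\label{sec:path}

Let $P$ be the path with consecutive vertices $z,q,x,y,a,b$, let $J=I(P)$, and take $i=3$. Every multidegree below has full support, so $N=6=i+3$, and is divisible by $q$ exactly once. In each case $q\omega$ has degree too small to lie in the power considered, so Lemma~\ref{lem:leaf} applies with the leaf $z$.

\medskip\noindent\emph{A class in $\operatorname{Tor}_3(K,J)$.} Let $h=zqxyab$, so $\omega=1$. The faces of the link $\Lambda_h(J)$ are the sets $W$ for which $W\cup\{q\}$ is independent. Its vertices are $y,a,b$. The pairs $ya$ and $ab$ are edges of $P$, hence not faces, while $yb$ is a face. The link is the segment $yb$ together with the isolated point $a$, and $\operatorname{Tor}_3(K,J)_h\cong K$.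

\medskip\noindent\emph{Multiplication by $xy$ kills it.} In multidegree $xyh$ we have $\omega=xy$, and
\begin{equation}\label{eq:three}
qxy\cdot z=(qz)(xy),\qquad qxy\cdot x=(qx)(xy),\qquad qxy\cdot a=(qx)(ya)
\end{equation}
all lie in $J^2$. The first two identities only say that neighbors of $q$ stay out of the link, as before. The third is new: $q$ and $a$ are not adjacent, but once the middle edge $xy$ of the path $q,x,y,a$ is available, it can be traded for the two outer edges. So $a$ is not a vertex of $\Lambda_{xyh}(J^2)$. The pair $yb$ is still a face, since the only edges dividing $qxy^2b$ are $qx$ and $xy$, and both need the single $x$. The link is the segment $yb$, and $\operatorname{Tor}_3(K,J^2)_{xyh}=0$.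

\medskip\noindent\emph{Padding with $ab$ fails.} This concerns only $J$ and $J^2$. To reach higher powers one can pad $h$ with a power of an edge, and a natural candidate is $h_k=h\,(ab)^{k-1}$. Here the second requirement of Section~\ref{sec:rees} is violated. Let $k\ge2$ and $\beta=xyh_k/b=zq\,x^2y^2a^kb^{k-1}$, so $\omega=xy\,a^{k-1}b^{k-2}$ has degree $2k-1$. All of $z,x,y,a,b$ are vertices of $\Lambda_\beta(J^{k+1})$, since $\deg q\omega s=2k+1<2k+2$. For $s\in\{z,x,a\}$ and $t\in\{y,b\}$ we have
\[
q\,\omega\,st=(qxy\cdot s)\,(ta)\,(ab)^{k-2}\in J^2\cdot J\cdot J^{k-2}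
\]
by \eqref{eq:three}. So no edge of the link joins $\{z,x,a\}$ to $\{y,b\}$, the link is disconnected, and $\operatorname{Tor}_3(K,J^{k+1})_\beta\neq0$. By \eqref{eq:membership}, $xyh_k\in\mathrm{HS}_3(J^{k+1})$.

\medskip\noindent\emph{The graph $G_r$.} The trouble is that the padding puts $a$ into $\omega$, where it can be paired with $t$. We therefore pad with a new edge $bc$ that avoids $a$. If $c$ were merely attached to $b$, the point $a$ would no longer be isolated in the link: in multidegree $zqxya(bc)^k$ the pair $ac$ would be a face for the $k$th power, because every edge dividing $qa\,b^{k-1}c^k$ would use $b$. Joining $a$ to both $b$ and $c$ repairs this and produces $G_1$. The new vertex raises $N$ from $6$ to $7$, and with it $i=N-3$ from $3$ to $4$; this is why the construction starts at $i=4$. Further leaves at $q$ raise $N$ and $i$ and leave the mechanism untouched.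

\section{Proof of Theorem~\ref{thm:main}(2)}\label{sec:proof}

Fix $r\ge1$, $i=r+3$, $I=I(G_r)$ and $k\ge2$, and put
\[
g=q\,z_1\cdots z_r\,x\,y\,a\,b^kc^k .
\]
We show that $g\in\mathrm{HS}_i(I^k)$ and $xy\,g\notin\mathrm{HS}_i(I^{k+1})$. Since $xy\in I$, this proves the theorem. The neighbors in $G_r$ are
\[
\mathcal{N}(z_j)=\{q\},\quad \mathcal{N}(q)=\{z_1,\dots,z_r,x\},\quad \mathcal{N}(x)=\{q,y\},\quad \mathcal{N}(y)=\{x,a\},\quad \mathcal{N}(c)=\{a,b\},
\]
and exchanging $b$ and $c$ is an automorphism of $G_r$ that fixes $g$ and $xy\,g$. A multidegree with full support has $N=r+6=i+3$, as Lemma~\ref{lem:leaf} requires; we always apply that lemma with the leaf $z_1$.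

\begin{proposition}\label{prop:in}
We have $\operatorname{Tor}_i(K,I^k)_g\ne0$. In particular $g\in\mathrm{HS}_i(I^k)$.
\end{proposition}

\begin{proof}
Here $\omega=(bc)^{k-1}$, and $q\omega\notin I^k$ because its degree is $2k-1$. For $s\in\{y,a\}$ the monomial $q\omega s$ has degree $2k$ and contains $q$ but no neighbor of $q$, so it is not in $I^k$ by Lemma~\ref{lem:count} with $A=\{q\}$. Thus $y$ and $a$ are vertices of $\Lambda_g(I^k)$. The vertex $a$ is isolated: for $s\in\{z_1,\dots,z_r,x\}$ the monomial $q\omega as$ is divisible by $(qs)(bc)^{k-1}\in I^k$, and for $s\in\{y,b,c\}$ it is divisible by $(as)(bc)^{k-1}\in I^k$. So the link has at least two components, and Lemma~\ref{lem:leaf} applies.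
\end{proof}

\begin{proposition}\label{prop:out}
We have $\operatorname{Tor}_i(K,I^{k+1})_\beta=0$ for every monomial $\beta$ dividing $xy\,g$. In particular $xy\,g\notin\mathrm{HS}_i(I^{k+1})$.
\end{proposition}

\begin{proof}
Put $L=I^{k+1}$ and
\[
\gamma=xy\,g=q\,z_1\cdots z_r\,x^2y^2\,a\,b^kc^k,\qquad \deg\gamma=2k+r+6 .
\]
The monomial $\gamma$ has many divisors, but almost all are too small: $L$ is generated in degree $2k+2$, so by Lemma~\ref{lem:degree} only $\beta$ of degree at least $2k+2+i=2k+r+5$ matter. This leaves $\beta=\gamma$ and $\beta=\gamma/v$ for a variable $v$. Dividing by $v$ either removes $v$ from the support or lowers $\omega$, according to whether $v$ has exponent $1$ or at least $2$ in $\gamma$. This gives three cases.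

\medskip\noindent\textbf{Case A: $\beta=\gamma$.} The support is full, $\omega=xy\,(bc)^{k-1}$, and $q\omega\notin L$ because its degree is $2k+1$. The monomials
\[
q\omega z_j=(qz_j)(xy)(bc)^{k-1},\qquad q\omega x=(qx)(xy)(bc)^{k-1},\qquad q\omega a=(qx)(ya)(bc)^{k-1}
\]
lie in $L$, so the vertices of the link belong to $\{y,b,c\}$. In particular the isolated point $a$ of Proposition~\ref{prop:in} has disappeared. Consider $q\omega yb=q\,x\,y^2\,b^kc^{k-1}$. The edges dividing it are $qx$, $xy$ and $bc$. A product of edges dividing it contains at most one factor from $\{qx,xy\}$, since $x$ has exponent $1$, and at most $k-1$ factors $bc$, so at most $k$ factors in all. Hence $yb$ is a face of the link, and by the symmetry of $b$ and $c$ so is $yc$. The link has vertex set $\{y,b,c\}$ and is connected, so Lemma~\ref{lem:leaf} gives $\operatorname{Tor}_i(K,L)_\gamma=0$.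

\medskip\noindent\textbf{Case B: $\beta=\gamma/v$ with $v\in\{z_1,\dots,z_r,q,a\}$.} Now $V$ consists of all vertices except $v$, so $N=r+5$ and $N-i-2=0$. By Lemma~\ref{lem:dual} we must show that $\Gamma_\beta(L)$ itself is connected. Again $\omega=xy\,(bc)^{k-1}$, of degree $2k$, so every element of $V$ is a vertex of $\Gamma_\beta(L)$. A pair $st$ in $V$ is a face when the monomial $\mu=\omega st$ of degree $2k+2$ is not in $L$. Lemma~\ref{lem:count} shows this for the following pairs.
\[
\begin{array}{l|l|l|c|c}
\text{pairs } st & A & \mathcal{N}(A) & \deg_A\mu & \deg_{\mathcal{N}(A)}\mu\\ \hline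
yq,\ yb,\ yc & \{y\} & \{x,a\} & 2 & 1\\
xa,\ xb & \{x\} & \{q,y\} & 2 & 1\\
xz_l\ (1\le l\le r) & \{z_l\} & \{q\} & 1 & 0
\end{array}
\]
These pairs form a tree on all $r+6$ vertices: $y$ is joined to $q,b,c$, the vertex $x$ is joined to $a,b,z_1,\dots,z_r$, and the two parts share $b$. Each of $z_j$, $q$, $a$ is a leaf of this tree, so the tree stays connected when $v$ is deleted. Hence $\Gamma_\beta(L)$ is connected.

\medskip\noindent\textbf{Case C: $\beta=\gamma/v$ with $v\in\{x,y,b,c\}$.} These variables have exponent at least $2$ in $\gamma$; for $b$ and $c$ this is where $k\ge2$ is used. So the support is full and $\omega=xy(bc)^{k-1}/v$ has degree $2k-1$. Then $q\omega$ and all $q\omega s$ have degree at most $2k+1$, so Lemma~\ref{lem:leaf} applies and the link has the vertex set $U=\{z_1,\dots,z_r,x,y,a,b,c\}$. A pair $st$ in $U$ is a face when the monomial $\mu=q\omega st$ of degree $2k+2$ is not in $L$. By symmetry we may omit $v=c$. Lemma~\ref{lem:count} gives the following faces, where $Z=\{z_1,\dots,z_r\}$ and $1\le j\le r$.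
\[
\begin{array}{l|l|l|l|l|c|c}
v & \omega & \text{pairs } st & A & \mathcal{N}(A) & \deg_A\mu & \deg_{\mathcal{N}(A)}\mu\\ \hline
x & y\,b^{k-1}c^{k-1} & by,\ ba,\ bc & \{q\} & Z\cup\{x\} & 1 & 0\\
  & & bz_j & \{y\} & \{x,a\} & 1 & 0\\
  & & bx & \{q,y\} & Z\cup\{x,a\} & 2 & 1\\ \hline
y & x\,b^{k-1}c^{k-1} & xa,\ xb,\ xc & \{x\} & \{q,y\} & 2 & 1\\
  & & bz_j & \{z_j,x\} & \{q,y\} & 2 & 1\\
  & & by & \{q,y\} & Z\cup\{x,a\} & 2 & 1\\ \hline
b & xy\,b^{k-2}c^{k-1} & cs\ (s\in U,\ s\ne c) & \{c\} & \{a,b\} & k & \le k-1
\end{array}
\]
In the last row, $\omega$ contributes $k-2$ to $\deg_{\{a,b\}}\mu$ and $s$ contributes at most $1$; this is the case that failed for the path, and it succeeds because $a$ does not divide $\omega$. For $v=x$ the vertex $b$ is joined to all other vertices of $U$. For $v=y$ the vertex $b$ is joined to $x$, $y$ and every $z_j$, and $x$ is joined to $a$ and $c$. For $v=b$ the vertex $c$ is joined to all other vertices. In each case the link is connected, and Lemma~\ref{lem:leaf} gives $\operatorname{Tor}_i(K,L)_\beta=0$.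

The last assertion of the proposition follows from \eqref{eq:membership}.
\end{proof}

Propositions~\ref{prop:in} and~\ref{prop:out} give $xy\,g\in I\cdot\mathrm{HS}_i(I^k)\setminus\mathrm{HS}_i(I^{k+1})$ for every $k\ge2$. This completes the proof of Theorem~\ref{thm:main}(2). The field plays no role, since every homology group was computed by counting connected components.

\begin{remark}
Adding isolated vertices to $G_r$ adds variables that occur neither in the generators of $I$ nor in the divisors of $xy\,g$, so the complexes used above do not change. Hence for each $i\ge4$ and each $n\ge i+3$ there is a graph on $n$ vertices for which \eqref{eq:main} fails for all $k\ge2$.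
\end{remark}

\begin{thebibliography}{9}

\bibitem{FQ}
Antonino Ficarra and Ayesha Asloob Qureshi,
\emph{Edge ideals and their asymptotic syzygies},
arXiv:2501.07319 (2025).

\bibitem{MS}
Miller and Sturmfels,
\emph{Combinatorial Commutative Algebra}.

\end{thebibliography}
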